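\title{Totally $T$-adic functions of minimal height}

\begin{abstract}
An element of an algebraic closure of $\mathbb{F}_q(T)$ is totally $T$-adic if its minimal polynomial splits completely over $\mathbb{F}_q((T))$. Every nonconstant totally $T$-adic element has height at least $1/(q+1)$. We show that infinitely many of them have height exactly $1/(q+1)$ if and only if $q\ge 3$. For $q=2$ there are exactly six, all of degree $3$; for $q\ge 3$ their degrees are exactly the positive multiples of $q+1$. The proof translates minimal height into a condition on the poles of $1/T$ in a covering of the projective line, and builds such coverings from polynomials whose roots are evenly spread in the unit group of $\mathbb{F}_q[[\pi]]$.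
\end{abstract}

\section{The question and the answer}\label{sec:intro}

Let $q$ be a prime power, $p$ the characteristic of $\mathbb{F}_q$, and $\overline{\mathbb{F}_q(T)}$ an algebraic closure of the rational function field $\mathbb{F}_q(T)$. An element of $\overline{\mathbb{F}_q(T)}$ is \emph{constant} if it is algebraic over $\mathbb{F}_q$. The absolute logarithmic Weil height $h\colon\overline{\mathbb{F}_q(T)}\to\mathbb{R}$ is nonnegative, vanishes exactly on the constants, and satisfies $h(a/b)=\max(\deg a,\deg b)$ for coprime $a,b\in\mathbb{F}_q[T]$. If $\alpha$ is nonconstant and $f_\alpha\in\mathbb{F}_q[T][x]$ is its minimal polynomial, scaled to be primitive, then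
\begin{equation}\label{eq:height}
h(\alpha)=\frac{\deg_T f_\alpha}{\deg_x f_\alpha}.
\end{equation}
This formula is the only property of $h$ that we use. It says that the height measures how much of $T$ the equation of $\alpha$ needs per conjugate.

Nonconstant elements can have arbitrarily small height: a root of $x^n-T$ has height $1/n$. A local condition prevents this. Let $\mathbb{F}_q((T))$ be the $T$-adic completion of $\mathbb{F}_q(T)$. Call $\alpha$ \emph{totally $T$-adic} if its minimal polynomial over $\mathbb{F}_q(T)$ splits completely over $\mathbb{F}_q((T))$, and let $\mathcal{T}_q$ be the set of such $\alpha$; it is a subfield of the separable closure of $\mathbb{F}_q(T)$.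

\begin{example}\label{ex:first}
Each polynomial below is linear in $T$ with coprime coefficients in $\mathbb{F}_q[x]$. It is therefore irreducible in $\mathbb{F}_q[T,x]$, and by Gauss's lemma it is the primitive minimal polynomial of its roots, whose height is the reciprocal of its degree in $x$.
\begin{enumerate}
\item[(a)] $x^{q-1}-1-T$ reduces modulo $T$ to $\prod_{a\in\mathbb{F}_q^*}(x-a)$. By Hensel's lemma it has $q-1$ roots in $\mathbb{F}_q[[T]]$. They lie in $\mathcal{T}_q$ and have height $1/(q-1)$.
\item[(b)] $x^q-x-T$ uses the residue class of $0$ as well, and gives height $1/q$.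
\item[(c)] Let $g\in\mathbb{F}_q[x]$ have degree $q+1$ and no root in $\mathbb{F}_q$. The polynomial $Tg(x)-(x^q-x)$ reduces to $-(x^q-x)$, so it has $q$ roots in $\mathbb{F}_q[[T]]$, one in each residue class. Its last root then lies in $\mathbb{F}_q((T))$. That root is not in $\mathbb{F}_q[[T]]$: otherwise the polynomial, whose leading coefficient is divisible by $T$, would vanish modulo $T$. The $q+1$ roots are distinct elements of $\mathcal{T}_q$ of degree $q+1$ and height $1/(q+1)$.
\end{enumerate}
\end{example}

In (c) the roots fill all $q+1$ points of the projective line over $\mathbb{F}_q$, and there is no further room. Indeed, it is known that every nonconstant $\alpha\in\mathcal{T}_q$ satisfies $h(\alpha)\ge 1/(q+1)$, and that the bound is attained in degree $q+1$; the short counting proof is contained in Proposition~\ref{prop:dict}. The following question comes from Faber and Petsche~\cite{FP}.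

\begin{quote}
\emph{For a given prime power $q$, are there infinitely many $\alpha\in\mathcal{T}_q$ of minimal height $h(\alpha)=1/(q+1)$?}
\end{quote}

In each degree $d$ there are only finitely many such $\alpha$, because \eqref{eq:height} fixes both degrees of $f_\alpha$ and $\mathbb{F}_q$ is finite. So the question asks whether the degrees are unbounded. The counting proof shows that the degree is $m(q+1)$ for an integer $m$, with $m$ roots over each point of the projective line. It puts no bound on $m$ and treats all $q$ alike, so one would guess that the answer is always yes. The guess fails for one value of $q$.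

\begin{theorem}\label{thm:A}
If $q=2$, there are exactly six $\alpha\in\mathcal{T}_2$ with $h(\alpha)=\frac13$, namely the roots of
\[
x^2+x=T(x^3+x+1)\qquad\text{and}\qquad x^2+x=T(x^3+x^2+1).
\]
If $q\ge3$, there are infinitely many $\alpha\in\mathcal{T}_q$ with $h(\alpha)=\frac1{q+1}$.
\end{theorem}

\begin{theorem}\label{thm:B}
The set of degrees over $\mathbb{F}_q(T)$ of the elements $\alpha\in\mathcal{T}_q$ with $h(\alpha)=\frac1{q+1}$ is $\{3\}$ if $q=2$, and is $\{m(q+1):m=1,2,3,\dots\}$ if $q\ge3$.
\end{theorem}

Section~\ref{sec:eight} shows the source of the dichotomy on one polynomial. Sections~\ref{sec:places} and~\ref{sec:dict} restate minimal height in terms of poles, and the case $q=2$ follows at once (Section~\ref{sec:two}). For $q\ge3$, Theorem~\ref{thm:B} contains Theorem~\ref{thm:A}, but the latter has a much shorter proof by a Kummer tower, given in Section~\ref{sec:tower}. Sections~\ref{sec:reduction}--\ref{sec:all} produce every degree.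

\section{An element of degree eight over $\mathbb{F}_3(T)$}\label{sec:eight}

Let $q=3$ and $\varphi=x^4+x-1$. This quartic is irreducible over $\mathbb{F}_3$: it has no root, and the only products of two monic irreducible quadratics with constant term $-1$ are $(x^2+1)(x^2\pm x-1)$, which contain $x^3$. Put $t=\varphi/(x^3-x)$. The equation of Example~\ref{ex:first}(c) with $g=\varphi$ reads $1/T=t$. To double the number of roots over each point, replace it by
\[
\frac1{T^2}=t(t+1)=t^2\Bigl(1+\frac1t\Bigr).
\]
Where $t$ has a pole, the right side has the two square roots $\pm t(1+\cdots)$, so each solution of $1/T=t$ should be replaced by two. Since $t+1=(x^4+x^3-1)/(x^3-x)$, clearing denominators gives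
\[
\Phi(T,x)=T^2(x^4+x-1)(x^4+x^3-1)-(x^3-x)^2 .
\]

\emph{Irreducibility.} The rational function $t(t+1)$ contains the prime $\varphi$ to the first power, so it is not a square and $\Phi$ is irreducible in $\mathbb{F}_3(x)[T]$. Both quartics take the values $-1,1,-1$ at $x=0,1,-1$, so the two coefficients of $\Phi$ in $\mathbb{F}_3[x]$ are coprime. Hence $\Phi$ is irreducible in $\mathbb{F}_3[T,x]$, and its roots have degree $8$ and height $2/8=1/4$.

\emph{Splitting.} For $a\in\mathbb{F}_3$ substitute $x=a+Tw$. Then $x^3-x=T^3w^3-Tw$, and $\Phi/T^2\equiv\varphi(a)^2-w^2=1-w^2\pmod T$. The roots $w=\pm1$ are simple, so Hensel's lemma gives two roots $x\equiv a\pm T\pmod{T^2}$ of $\Phi$ for each $a$. For the point at infinity substitute $x=w/T$: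
\[
T^6\Phi=(w^4+T^3w-T^4)(w^4+Tw^3-T^4)-(w^3-T^2w)^2\equiv w^6(w^2-1)\pmod T,
\]
which gives two more roots $x=\pm T^{-1}+\cdots$. So $\Phi$ has eight distinct roots in $\mathbb{F}_3((T))$.

The two roots over a point are told apart by a slope $w\in\mathbb{F}_3^*$. Proposition~\ref{prop:dict} will show that for any element of minimal height each conjugate has the form $a+wT+\cdots$ or $wT^{-1}+\cdots$ with $w\ne0$. Over $\mathbb{F}_2$ every slope equals $1$, and this rigidity will force $m=1$.

\section{Places, completions and Hensel's lemma}\label{sec:places}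

A \emph{function field} is a finite extension $K$ of a rational function field $\mathbb{F}_q(s)$. A \emph{place} $P$ of $K$ is the maximal ideal of a discrete valuation ring that contains $\mathbb{F}_q$ and has fraction field $K$. We write $\operatorname{ord}_P$ for the normalized valuation. An element $y$ is \emph{regular} at $P$ if $\operatorname{ord}_Py\ge0$, has a \emph{pole} if $\operatorname{ord}_Py<0$ (a \emph{simple} pole if $\operatorname{ord}_Py=-1$), and is a \emph{uniformizer} if $\operatorname{ord}_Py=1$. The residue field $\kappa(P)$ is a finite extension of $\mathbb{F}_q$, and $P$ is \emph{rational} if $\kappa(P)=\mathbb{F}_q$. The places of $\mathbb{F}_q(s)$ correspond to the monic irreducible polynomials in $s$ and to $\infty$, where $\operatorname{ord}_\infty(a/b)=\deg b-\deg a$. Exactly $q+1$ of them are rational, and $\mathbb{P}^1(\mathbb{F}_q)$ denotes this set. If $L/K$ is finite and the place $Q$ of $L$ lies above $P$, then $\operatorname{ord}_Q=e(Q|P)\operatorname{ord}_P$ on $K$ and $f(Q|P)=[\kappa(Q):\kappa(P)]$. The index $e$ is multiplicative in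 towers. We use the following textbook facts.

\begin{enumerate}
\item[(F1)] $\sum_{Q|P}e(Q|P)f(Q|P)=[L:K]$. So at most $[L:K]$ places lie above $P$, with equality if and only if all $e=f=1$; then $P$ is said to \emph{split completely}.
\item[(F2)] If $u\in K$ is transcendental over $\mathbb{F}_q$, then (F1) for the place $\infty$ of $\mathbb{F}_q(u)$ gives $[K:\mathbb{F}_q(u)]=\sum_P(-\operatorname{ord}_Pu)[\kappa(P):\mathbb{F}_q]$, summed over the poles of $u$. So an element without poles lies in the \emph{constant field}, the algebraic closure of $\mathbb{F}_q$ in $K$. The constant field embeds in every residue field, so it is $\mathbb{F}_q$ as soon as $K$ has a rational place.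
\item[(F3)] If $P$ is rational with uniformizer $\pi$, each $y\in K$ has a unique expansion $\sum c_i\pi^i\in\mathbb{F}_q((\pi))$ with $\operatorname{ord}_P(y-\sum_{i<N}c_i\pi^i)\ge N$ for all $N$. This embeds $K$ in its completion $\mathbb{F}_q((\pi))$.
\item[(F4)] (Hensel's lemma.) If $G\in\mathbb{F}_q[[\pi]][X]$ and $a\in\mathbb{F}_q$ is a simple root of $G\bmod\pi$, then $G$ has exactly one root in $\mathbb{F}_q[[\pi]]$ congruent to $a$.
\item[(F5)] If $K$ has constant field $\mathbb{F}_q$ and $s\in K$ is not a $p$-th power in $K$, then $K/\mathbb{F}_q(s)$ is separable \cite[Prop.~3.10.2]{Sti}.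
\item[(F6)] Let $F$ be a monic polynomial over $K$ whose coefficients are regular at $P$. Its roots are regular at all places above $P$. If the nonleading coefficients vanish at $P$ and the constant term is a uniformizer, then $F$ is irreducible (Eisenstein's criterion).
\end{enumerate}

The definition of $\mathcal{T}_q$ speaks of roots in a completion, while counting is done with places. The next lemma passes between the two.

\begin{lemma}\label{lem:embed}
Let $L/K$ be a finite extension of function fields of degree $n$, and let $P$ be a rational place of $K$ with uniformizer $\pi$, so that $K\subset\mathbb{F}_q((\pi))$. Sending a $K$-embedding $\sigma\colon L\to\mathbb{F}_q((\pi))$ to the place with valuation $\operatorname{ord}_\pi\circ\sigma$ is a bijection onto the set of places $Q$ above $P$ with $e(Q|P)=f(Q|P)=1$. In particular, if $L=K(y)$, then $P$ splits completely if and only if the minimal polynomial of $y$ has $n$ distinct roots in $\mathbb{F}_q((\pi))$, and then the numbers $\operatorname{ord}_Qy$ are the orders of these roots.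
\end{lemma}

\begin{proof}
The valuation $\operatorname{ord}_\pi\circ\sigma$ extends $\operatorname{ord}_P$, takes the value $1$ at $\pi$, and has residue field contained in $\mathbb{F}_q$. So it defines a place $Q$ above $P$ with $e=f=1$. By the characterization in (F3), $\sigma(y)$ is the expansion of $y$ at $Q$ in powers of $\pi$, so $Q$ determines $\sigma$. Conversely, a place $Q$ with $e=f=1$ is rational with uniformizer $\pi$, and expansion at $Q$ is a $K$-embedding that induces $Q$. The last sentence follows because the $K$-embeddings of $K(y)$ correspond to the roots of the minimal polynomial.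
\end{proof}

\section{Minimal height as a condition on poles}\label{sec:dict}

The field $\mathbb{F}_q(T,\alpha)$ contains two rational function fields, $\mathbb{F}_q(T)$ and $\mathbb{F}_q(\alpha)$, and the height compares its degrees over them.

\begin{lemma}\label{lem:ratio}
Let $\alpha\in\overline{\mathbb{F}_q(T)}$ be nonconstant and let $K$ be a finite extension of $\mathbb{F}_q(T,\alpha)$. Then $h(\alpha)=[K:\mathbb{F}_q(\alpha)]/[K:\mathbb{F}_q(T)]$.
\end{lemma}

\begin{proof}
Enlarging $K$ multiplies both degrees by the same factor, so let $K=\mathbb{F}_q(T,\alpha)$. Then $\deg_xf_\alpha=[K:\mathbb{F}_q(T)]$. By Gauss's lemma $f_\alpha$ is irreducible in $\mathbb{F}_q[T,x]$. It has positive degree in $T$, since $\alpha$ is transcendental over $\mathbb{F}_q$, so by Gauss's lemma again it is irreducible in $\mathbb{F}_q(x)[T]$. Thus $f_\alpha(T,\alpha)=0$ is the minimal equation of $T$ over $\mathbb{F}_q(\alpha)$, and $\deg_Tf_\alpha=[K:\mathbb{F}_q(\alpha)]$. Now use \eqref{eq:height}.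
\end{proof}

We now change the point of view: $\alpha$ becomes the coordinate $x$ on a fixed projective line, and the unknown is the function $u=1/T$ on a covering of it.

\begin{definition}\label{def:split}
Let $x$ be transcendental over $\mathbb{F}_q$. A \emph{split pair of degree $m$} over $\mathbb{F}_q(x)$ is an extension $K/\mathbb{F}_q(x)$ of degree $m$ with an element $u\in K$ such that every place in $\mathbb{P}^1(\mathbb{F}_q)$ splits completely in $K$, and $u$ has simple poles at the $m(q+1)$ places above $\mathbb{P}^1(\mathbb{F}_q)$ and no other poles.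
\end{definition}

\begin{proposition}\label{prop:dict}
\begin{enumerate}
\item[(a)] Let $\alpha\in\mathcal{T}_q$ be nonconstant of degree $d$, and put $K=\mathbb{F}_q(T,\alpha)$ and $m=[K:\mathbb{F}_q(\alpha)]$. Then $h(\alpha)\ge\frac1{q+1}$. If equality holds, then $d=m(q+1)$ and $(K,1/T)$ is a split pair of degree $m$ over $\mathbb{F}_q(\alpha)$.
\item[(b)] Let $(K,u)$ be a split pair of degree $m$ over $\mathbb{F}_q(x)$. Embed $K$ over $\mathbb{F}_q$ in $\overline{\mathbb{F}_q(T)}$ so that $1/u$ maps to $T$, and let $\alpha$ be the image of $x$. Then $\alpha\in\mathcal{T}_q$ and $h(\alpha)=\frac1{q+1}$. If $K=\mathbb{F}_q(x,u)$, then $\alpha$ has degree $m(q+1)$ over $\mathbb{F}_q(T)$.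
\end{enumerate}
\end{proposition}

\begin{proof}
(a) A root of $f_\alpha$ in $\mathbb{F}_q((T))$ gives, by Lemma~\ref{lem:embed}, a rational place of $K$ at which $T$ is a uniformizer. So $K$ has constant field $\mathbb{F}_q$ and $T$ is not a $p$-th power in $K$. By (F5), $f_\alpha$ is separable, and its $d$ roots in $\mathbb{F}_q((T))$ are distinct. By Lemma~\ref{lem:embed} the place $T=0$ splits completely: $T$ has exactly $d$ zeros in $K$, all simple and rational. A rational place of $K$ lies above a rational place of $\mathbb{F}_q(\alpha)$. There are $q+1$ of these, and at most $m$ places of $K$ lie above each. Hence $d\le m(q+1)$, which is the inequality $h(\alpha)=m/d\ge1/(q+1)$. If equality holds, exactly $m$ zeros of $T$ lie above each place in $\mathbb{P}^1(\mathbb{F}_q)$. By (F1) that place splits completely and every place above it is a zero of $T$. So the poles of $1/T$ are simple and are exactly the places above $\mathbb{P}^1(\mathbb{F}_q)$.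

(b) The element $u$ has poles, so it is transcendental over $\mathbb{F}_q$ and the embedding exists. Identify $K$ with its image. The poles of $u$ are simple and rational, so $n:=[K:\mathbb{F}_q(T)]=m(q+1)$ by (F2), and $h(\alpha)=m/n=1/(q+1)$ by Lemma~\ref{lem:ratio}. The place $T=0$ has $n$ places above it and thus splits completely. Lemma~\ref{lem:embed} gives $n$ embeddings of $K$ over $\mathbb{F}_q(T)$ into $\mathbb{F}_q((T))$. An extension of degree $n$ has at most $n$ embeddings into an algebraic closure $\Omega$ of $\mathbb{F}_q((T))$, so these are all of them. Every root of $f_\alpha$ in $\Omega$ is the image of $\alpha$ under one of them, and therefore lies in $\mathbb{F}_q((T))$. Finally, if $K=\mathbb{F}_q(x,u)$ then $K=\mathbb{F}_q(T)(\alpha)$, so $\alpha$ has degree $n$.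
\end{proof}

In case of equality in (a), $e=1$ means that $\alpha-a$ (or $1/\alpha$) is a uniformizer at each place above $a$ (or $\infty$). This is the nonvanishing of slopes announced in Section~\ref{sec:eight}.

\begin{remark}\label{rem:count}
For $m=1$ the split pairs are $K=\mathbb{F}_q(x)$, $u=g(x)/(x^q-x)$ with $g$ as in Example~\ref{ex:first}(c): the product $u\cdot(x^q-x)$ has no finite pole, and the simple poles say that $\deg g=q+1$ and $g(a)\ne0$ for $a\in\mathbb{F}_q$. The leading coefficient and the $q$ values $g(a)$ can be chosen freely in $\mathbb{F}_q^*$ and determine $g$ up to a constant multiple of $x^q-x$. So there are $q(q-1)^{q+1}$ such $g$, and $(q+1)q(q-1)^{q+1}$ elements of minimal height and degree $q+1$. For $q=2$ this number is $6$.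
\end{remark}

We single out one split pair of degree $1$ as a yardstick. Fix a monic irreducible $\varphi\in\mathbb{F}_q[x]$ of degree $q+1$, let $Q_0$ be its place, and put
\[
t=\frac{\varphi(x)}{x^q-x}.
\]
The poles of $t$ are simple and are the places in $\mathbb{P}^1(\mathbb{F}_q)$, and $\operatorname{ord}_{Q_0}t=1$. The simple zero at $Q_0$ will be used to prove irreducibility. The quotient $u/t$ carries the slopes.

\begin{lemma}\label{lem:lead}
Let $(K,u)$ be a split pair over $\mathbb{F}_q(x)$ and $z=u/t$. At each place $P$ above $\mathbb{P}^1(\mathbb{F}_q)$ the function $z$ is a unit with value $z(P)\in\mathbb{F}_q^*$. If $z(P)=\lambda$ for all these $P$, then $u=\lambda t+c$ with $c\in\mathbb{F}_q$.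
\end{lemma}

\begin{proof}
Since $e=1$, the function $t$ has a simple pole at each such $P$, as does $u$, and $P$ is rational. This gives the first claim. If $z(P)=\lambda$, then $u-\lambda t=t(z-\lambda)$ is regular at $P$. At the other places of $K$ both $u$ and $t$ are regular. So $u-\lambda t$ has no pole, and it lies in $\mathbb{F}_q$ by (F2).
\end{proof}

\section{The case $q=2$}\label{sec:two}

\begin{proof}[Proof of Theorems~\ref{thm:A} and~\ref{thm:B} for $q=2$]
Take $\varphi=x^3+x+1$. Let $\alpha\in\mathcal{T}_2$ have height $\frac13$. By Proposition~\ref{prop:dict}(a), $(\mathbb{F}_2(T,\alpha),1/T)$ is a split pair over $\mathbb{F}_2(\alpha)$. Since $\mathbb{F}_2^*=\{1\}$, Lemma~\ref{lem:lead} applies with $\lambda=1$: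
\[
\frac1T=\frac{\alpha^3+\alpha+1}{\alpha^2+\alpha}+c=\frac{\alpha^3+\alpha+1+c(\alpha^2+\alpha)}{\alpha^2+\alpha},\qquad c\in\mathbb{F}_2 .
\]
For $c=0$ and $c=1$ these are the two equations of Theorem~\ref{thm:A}. Conversely, $x^3+x+1$ and $x^3+x^2+1$ have no root in $\mathbb{F}_2$, so by Example~\ref{ex:first}(c) each equation is irreducible and has three distinct roots in $\mathcal{T}_2$ of degree $3$ and height $\frac13$. The two irreducible cubics are distinct and have the same leading coefficient $T$, so they share no root. This gives exactly six elements, all of degree $3$.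
\end{proof}

\section{A Kummer tower for $q\ge3$}\label{sec:tower}

Given a split pair $(K,u)$, we want a larger one of the form $(K(z),zu)$. The new function $z$ must do three things: split every pole of $u$ completely and be a unit above it, create no new pole of $zu$, and generate a proper extension. Let $\ell$ be a prime dividing $q-1$; it exists because $q\ge3$. Then $\ell\ne p$ and $X^\ell-1$ has $\ell$ distinct roots in $\mathbb{F}_q^*$. The equation $z^\ell=1+1/u$ meets the first demand, since its right side is congruent to $1$ at the poles of $u$. It meets the second, since it is equivalent to $(zu)^\ell=u^{\ell-1}(u+1)$, an integral equation over $\mathbb{F}_q[u]$. The third will come from ramification above $Q_0$. So put $K_0=\mathbb{F}_q(x)$, $u_0=t$, and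
\[
K_{j+1}=K_j(u_{j+1}),\qquad u_{j+1}^\ell=u_j^{\ell-1}(u_j+1).
\]
Section~\ref{sec:eight} treated $q=3$, $\ell=2$, $j=1$.

\begin{proposition}\label{prop:tower}
For every $j\ge0$, $(K_j,u_j)$ is a split pair of degree $\ell^j$ over $\mathbb{F}_q(x)$, and $K_j=\mathbb{F}_q(x,u_j)$.
\end{proposition}

\begin{proof}
\emph{Degree.} We show by induction that $[K_j:K_0]=\ell^j$ and that some place $Q_j$ of $K_j$ above $Q_0$ has $e(Q_j|Q_0)=\ell^j$ and $\operatorname{ord}_{Q_j}u_j=(\ell-1)^j$. This holds for $j=0$. Assume it for $j$. Since $u_j$ vanishes at $Q_j$, the factor $u_j+1$ is a unit there, and $\operatorname{ord}_{Q_j}\bigl(u_j^{\ell-1}(u_j+1)\bigr)=(\ell-1)^{j+1}$. Let $Q_{j+1}$ be a place above $Q_j$ and $\varepsilon=e(Q_{j+1}|Q_j)$. Then $\ell\operatorname{ord}_{Q_{j+1}}u_{j+1}=\varepsilon(\ell-1)^{j+1}$. As $\ell$ is prime to $\ell-1$, it divides $\varepsilon$, and $\varepsilon\le[K_{j+1}:K_j]\le\ell$. Hence $\varepsilon=[K_{j+1}:K_j]=\ell$ and $\operatorname{ord}_{Q_{j+1}}u_{j+1}=(\ell-1)^{j+1}$.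

\emph{Generation.} Let $Q'$ be the place of $K'=\mathbb{F}_q(x,u_j)$ below $Q_j$. The index $e(Q_j|Q')$ divides $e(Q_j|Q_0)=\ell^j$, and it divides $\operatorname{ord}_{Q_j}u_j=(\ell-1)^j$ because $u_j\in K'$. So it equals $1$, and $[K':K_0]\ge e(Q'|Q_0)=\ell^j$. Thus $K'=K_j$.

\emph{Splitting and poles.} The pair $(K_0,t)$ is split. Assume that $(K_j,u_j)$ is, and let $P$ be a place of $K_j$ above $\mathbb{P}^1(\mathbb{F}_q)$. It is rational with uniformizer $\pi=1/u_j$. The element $z=u_{j+1}/u_j$ generates $K_{j+1}/K_j$, which has degree $\ell$, so its minimal polynomial is $X^\ell-(1+\pi)$. By (F4) this has $\ell$ distinct roots in $\mathbb{F}_q[[\pi]]$, congruent to the $\ell$-th roots of unity, hence units. By Lemma~\ref{lem:embed}, $P$ splits completely in $K_{j+1}$ and $z$ is a unit at each place above $P$, so $u_{j+1}=zu_j$ has a simple pole there. At a place where $u_j$ is regular, $u_{j+1}$ is regular by (F6).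
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A} for $q\ge3$]
By Propositions~\ref{prop:tower} and~\ref{prop:dict}(b), for each $j\ge0$ there is $\alpha_j\in\mathcal{T}_q$ of height $\frac1{q+1}$ and degree $(q+1)\ell^j$. The degrees are distinct.
\end{proof}

The generation step cannot be skipped: $(K_j,t)$ is also a split pair of degree $\ell^j$, and it yields only roots of $T\varphi(x)-(x^q-x)$.

\section{Reduction to a polynomial in two variables}\label{sec:reduction}

From now on $q\ge3$, $\mathcal{O}=\mathbb{F}_q[[\pi]]$, $U=\mathcal{O}^*$ and $\operatorname{ord}=\operatorname{ord}_\pi$. The tower reaches only $m=\ell^j$. To reach every $m$ we look for $u$ satisfying a monic equation $F(u)=0$ of degree $m$ with coefficients in $\mathbb{F}_q[t]$. Since $1/t$ is a uniformizer at all $q+1$ places in $\mathbb{P}^1(\mathbb{F}_q)$, a single computation in $\mathbb{F}_q((\pi))$ with $\pi=1/t$ then settles all of them. If the roots of $F$ have simple poles, the coefficient of $u^i$, a symmetric function of degree $m-i$ in the roots, has degree at most $m-i$ in $t$. In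 the variables $z=u/t$ and $\pi=1/t$ this says that $\pi^mF$ is a polynomial of total degree $m$. For a polynomial in $z,\pi$, the \emph{top part} is its homogeneous component of highest total degree.

\begin{lemma}\label{lem:H}
Suppose that $H\in\mathbb{F}_q[z,\pi]$ satisfies:
\begin{enumerate}
\item[(i)] the top part of $H$ is $z^m$;
\item[(ii)] the coefficient of $z^0\pi^{m-1}$ in $H$ is nonzero;
\item[(iii)] as a polynomial in $z$ over $\mathcal{O}$, $H$ has $m$ distinct roots in $U$.
\end{enumerate}
Then there is $\alpha\in\mathcal{T}_q$ of degree $m(q+1)$ with $h(\alpha)=\frac1{q+1}$.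
\end{lemma}

\begin{proof}
Write $H=\sum h_{ik}z^i\pi^k$ and put
\[
F(X)=t^mH(X/t,1/t)=\sum h_{ik}\,t^{m-i-k}X^i .
\]
By (i), $F\in\mathbb{F}_q[t][X]$ is monic of degree $m$ and every term other than $X^m$ is divisible by $t$. The constant term is $\sum_{k\le m-1}h_{0k}t^{m-k}$, which by (ii) is $t$ times a unit at $Q_0$. As $\operatorname{ord}_{Q_0}t=1$, Eisenstein's criterion (F6) shows that $F$ is irreducible over $\mathbb{F}_q(x)$. Let $K=\mathbb{F}_q(x,u)$ with $F(u)=0$. At a place in $\mathbb{P}^1(\mathbb{F}_q)$ expand in the uniformizer $\pi=1/t$. By (iii), $F$ has the $m$ distinct roots $\rho/\pi$ in $\mathbb{F}_q((\pi))$, where $\rho\in U$ runs over the roots of $H$. By Lemma~\ref{lem:embed} the place splits completely and $u$ has simple poles above it. At all other places $t$ is regular, and so is $u$ by (F6). Thus $(K,u)$ is a split pair of degree $m$, and Proposition~\ref{prop:dict}(b) applies.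
\end{proof}

For $2\le m\le q-1$ one can take $H=\prod_{\lambda\in S}(z-\lambda)+\pi^{m-1}$ with $S\subset\mathbb{F}_q^*$ of size $m$, because the roots modulo $\pi$ are simple. For $m\ge q$ some roots must be congruent modulo $\pi$, and two difficulties appear. First, one cannot simply multiply linear factors $z-r$ with $r\in\mathbb{F}_q[\pi]$, since the top part of $z-r$ is $z$ only when $r$ is constant. Second, a product $R$ of several factors is reducible, and to obtain (ii) we may have to add a multiple of $\pi^{m-1}$. The exponent is dictated by the degree, and the roots survive only if they are far enough apart. The next lemma says how far.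

\begin{lemma}\label{lem:perturb}
Let $R=\prod_{k=1}^m(z-r_k)$ with $r_k\in\mathcal{O}$, and let $\eta\in\mathcal{O}$. Put $\mu_i=\max_{k\ne i}\operatorname{ord}(r_i-r_k)$, with $\mu_1=0$ if $m=1$.
\begin{enumerate}
\item[(a)] If $r_i$ is a simple root of $R$ and $\operatorname{ord}\eta>\operatorname{ord}R'(r_i)+\mu_i$, then $R+\eta$ has a root $\rho_i\in\mathcal{O}$ with $\operatorname{ord}(\rho_i-r_i)>\mu_i$.
\item[(b)] If the hypothesis of \textup{(a)} holds for every $i$, then $\rho_1,\dots,\rho_m$ are distinct.
\end{enumerate}
\end{lemma}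

\begin{proof}
(a) Rescale so that $r_i$ is separated from its nearest neighbors modulo $\pi$. With $R'(r_i)=\prod_{k\ne i}(r_i-r_k)$ and $\beta_k=\pi^{\mu_i}/(r_i-r_k)\in\mathcal{O}$,
\[
\frac{R(r_i+\pi^{\mu_i}w)+\eta}{\pi^{\mu_i}R'(r_i)}=w\prod_{k\ne i}(1+\beta_kw)+\frac{\eta}{\pi^{\mu_i}R'(r_i)} .
\]
The last term lies in $\pi\mathcal{O}$, so modulo $\pi$ this polynomial has the simple root $w=0$. By (F4) it has a root $w\in\pi\mathcal{O}$; put $\rho_i=r_i+\pi^{\mu_i}w$.

(b) If $\rho_i=\rho_k$ with $i\ne k$, then $\operatorname{ord}(r_i-r_k)>\min(\mu_i,\mu_k)\ge\operatorname{ord}(r_i-r_k)$, which is absurd.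
\end{proof}

To see that there is room, note that
\begin{equation}\label{eq:layers}
\operatorname{ord}R'(r)=\sum_{r'\ne r}\operatorname{ord}(r-r')=\sum_{j\ge1}\#\{r'\ne r: r'\equiv r \pmod{\pi^j}\}
\end{equation}
for a simple root $r$, and that $U$ has
\[
D_j=(q-1)q^{j-1}\qquad(j\ge1)
\]
residue classes modulo $\pi^j$. If the $m$ roots are spread evenly, the $j$-th count is at most $m/D_j$, and $\sum_{j\ge1}1/D_j=q/(q-1)^2$. This is less than $1$ exactly when $q\ge3$. So we need polynomials with top part $z^m$ and evenly spread roots.

\section{Evenly spread roots in the unit group}\label{sec:spread}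

The polynomial $z^{q-1}-1-c\pi$ has one root in each class of $U$ modulo $\pi$, and its top part is $z^{q-1}$ because $q-1\ge2$. We iterate this idea. For $z\in U$ define
\[
y_1(z)=\frac{z^{q-1}-1}{\pi},\qquad y_{k+1}(z)=\frac{y_k(z)^q-y_k(z)}{\pi}.
\]
All $y_k(z)$ lie in $\mathcal{O}$, since $z^{q-1}\equiv1$ and $y^q\equiv y\pmod\pi$ for $y\in\mathcal{O}$. The \emph{coordinates} of $z$ are $c_0=z\bmod\pi\in\mathbb{F}_q^*$ and $c_k=y_k(z)\bmod\pi\in\mathbb{F}_q$ for $k\ge1$. They measure distance as the coefficients of a power series do, but they are adapted to polynomials of small degree.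

\begin{lemma}\label{lem:coord}
\begin{enumerate}
\item[(a)] For $z\ne z'$ in $U$, $\operatorname{ord}(z-z')$ is the index of the first coordinate in which $z$ and $z'$ differ. In particular $z$ is determined by its coordinates.
\item[(b)] For $k\ge1$ and $c\in\mathbb{F}_q$, the equation $y_k(z)=c$ has exactly $D_k$ solutions in $U$. Their coordinate sequences are $(c_0,\dots,c_{k-1},c,0,0,\dots)$ with $c_0\in\mathbb{F}_q^*$ and $c_1,\dots,c_{k-1}\in\mathbb{F}_q$ arbitrary. An element $\lambda\in\mathbb{F}_q^*$ has coordinates $(\lambda,0,0,\dots)$.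
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $n=\operatorname{ord}(z-z')$ and $\delta_k=y_k(z)-y_k(z')$. If $n=0$ then $c_0\ne c_0'$. If $n\ge1$ then $c_0=c_0'$ and
\[
\frac{z^{q-1}-z'^{\,q-1}}{z-z'}=\sum_{i=0}^{q-2}z^iz'^{\,q-2-i}\equiv(q-1)c_0^{q-2}=-c_0^{q-2}\not\equiv0\pmod\pi,
\]
so $\operatorname{ord}\delta_1=n-1$. Also $\pi\delta_{k+1}=\delta_k^q-\delta_k=\delta_k(\delta_k^{q-1}-1)$, so $\operatorname{ord}\delta_{k+1}=\operatorname{ord}\delta_k-1$ whenever $\operatorname{ord}\delta_k\ge1$. Hence $\operatorname{ord}\delta_k=n-k$ for $1\le k\le n$, which means $c_k=c_k'$ for $k<n$ and $c_n\ne c_n'$.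

(b) Let $b\in\mathcal{O}$. The polynomials $X^q-X-\pi b$ and $X^{q-1}-1-\pi b$ have simple roots modulo $\pi$, namely the elements of $\mathbb{F}_q$ and of $\mathbb{F}_q^*$. By (F4), the first has exactly one root in each class of $\mathcal{O}$ modulo $\pi$, and the second exactly one in each class of $U$. Solving $y_k=c$ backward, we may prescribe the residues $c_{k-1},\dots,c_1,c_0$ of $y_{k-1},\dots,y_1,z$, and each choice gives exactly one $z$. This yields $q^{k-1}(q-1)$ solutions. From $y_k=c$ and $c^q=c$ we get $y_{k+1}=y_{k+2}=\dots=0$. For $\lambda\in\mathbb{F}_q^*$ already $y_1(\lambda)=0$.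
\end{proof}

To clear denominators let $a_k=(q^k-1)/(q-1)$, so that $a_1=1$ and $a_{k+1}=qa_k+1$, and let $Y_k=\pi^{a_k}y_k$. Then $Y_{k+1}=\pi^{qa_k}(y_k^q-y_k)$, that is,
\[
Y_1=z^{q-1}-1,\qquad Y_{k+1}=Y_k^q-\pi^{(q-1)a_k}Y_k,
\]
and $Y_k\in\mathbb{F}_q[z,\pi]$.

\begin{lemma}\label{lem:Y}
For $k\ge1$ and $c\in\mathbb{F}_q$, the polynomial $Y_k-c\pi^{a_k}$ has top part $z^{D_k}$, and its roots are the $D_k$ solutions of $y_k(z)=c$ in $U$.
\end{lemma}

\begin{proof}
Since $(q-1)^2>q$ for $q\ge3$, we have $(q-1)a_k=q^k-1<(q-1)^2q^{k-1}=(q-1)D_k$, so $a_k<D_k$. The top part of $Y_1$ is $z^{D_1}$. If the top part of $Y_k$ is $z^{D_k}$, then $Y_k^q$ has top part $z^{qD_k}=z^{D_{k+1}}$, while $\pi^{(q-1)a_k}Y_k$ has total degree $(q-1)a_k+D_k<qD_k$. So $Y_k$ has top part $z^{D_k}$ for all $k$, and subtracting $c\pi^{a_k}$ does not change it because $a_k<D_k$. In particular $Y_k-c\pi^{a_k}$ is monic of degree $D_k$ in $z$, and Lemma~\ref{lem:coord}(b) supplies $D_k$ distinct roots.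
\end{proof}

Each $Y_k-c\pi^{a_k}$ has exactly one root in every class of $U$ modulo $\pi^k$. To reach a given degree $m$ we combine these blocks according to the digits of $m$. Divide $m$ by $q-1$ and expand the quotient in base $q$:
\[
m=d_0+\sum_{k\ge1}d_kD_k,\qquad 0\le d_0\le q-2,\quad 0\le d_k\le q-1 .
\]
Choose $S_k\subset\mathbb{F}_q^*$ with $|S_k|=d_k$ for $k\ge0$, and set
\[
R_m=\prod_{\lambda\in S_0}(z-\lambda)\prod_{k\ge1}\prod_{c\in S_k}\bigl(Y_k-c\pi^{a_k}\bigr).
\]
Excluding $c=0$ keeps the roots of different blocks distinct. Finally put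
\[
M=m-1,\qquad J=\#\{j\ge1:D_j\le M\},\qquad A=\sum_{j=1}^J\lfloor M/D_j\rfloor .
\]

\begin{proposition}\label{prop:R}
The polynomial $R_m$ has top part $z^m$ and $m$ distinct roots in $U$. For each root $r$,
\[
\operatorname{ord}R_m'(r)\le A\qquad\text{and}\qquad \operatorname{ord}(r-r')\le J\ \text{ for every root } r'\ne r .
\]
\end{proposition}

\begin{proof}
Top parts multiply, so the first claim follows from Lemma~\ref{lem:Y}. Say that a root has \emph{type} $k$ if it comes from a factor indexed by $S_k$. By Lemma~\ref{lem:coord}(b) the roots of type $k$ are the elements with coordinates $(c_0,\dots,c_{k-1},c,0,\dots)$, $c\in S_k$. The last nonzero coordinate has index $k$ and value $c$, so it identifies the factor, and all $m$ roots are distinct.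

Fix $j\ge1$ and a class of $U$ modulo $\pi^j$; by Lemma~\ref{lem:coord}(a) it consists of the elements with a given prefix $(c_0,\dots,c_{j-1})$. It contains $d_kq^{k-j}=d_kD_k/D_j$ roots of type $k\ge j$, since $c_j,\dots,c_{k-1}$ are free and $c_k\in S_k$. It contains at most one root of type $<j$, since such a root has $c_i=0$ for $i\ge j$. The total number of roots of type $<j$ is
\[
d_0+\sum_{k=1}^{j-1}d_kD_k\le(q-2)+(q-1)(q^{j-1}-1)=D_j-1 .
\]
As $D_j$ divides $D_k$ for $k\ge j$, this number is the remainder of $m$ modulo $D_j$, and $\sum_{k\ge j}d_kD_k/D_j=\lfloor m/D_j\rfloor$. So the class contains exactly $m/D_j$ roots if $D_j\mid m$, and at most $\lfloor m/D_j\rfloor+1$ otherwise: at most $\lceil m/D_j\rceil$ in both cases. Therefore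
\[
\#\{r'\ne r:r'\equiv r\pmod{\pi^j}\}\le\lceil m/D_j\rceil-1=\lfloor M/D_j\rfloor .
\]
The right side vanishes for $j>J$, which gives the second bound, and \eqref{eq:layers} gives the first.
\end{proof}

By the pigeonhole principle, any $m$ units have at least $\lceil m/D_j\rceil$ members in some class modulo $\pi^j$. So the roots of $R_m$ are spread as evenly as possible at every level.

\begin{example}\label{ex:five}
Let $q=3$ and $m=5=1+2D_1$. Take $R_5=(z-1)(z^2-1-\pi)(z^2-1+\pi)$; see Figure~\ref{fig:tree}. A root with $c_0=1$ has $\operatorname{ord}R_5'(r)=2$, a root with $c_0=-1$ has $\operatorname{ord}R_5'(r)=1$, and $\mu=1$ throughout. Since $4>2+1$, Lemma~\ref{lem:perturb} shows that $H=R_5+\pi^4$ has five distinct roots in $U$. As $R_5(0,\pi)=\pi^2-1$, condition (ii) holds, and Lemma~\ref{lem:H} gives an element of degree $20$ and height $\frac14$ in $\mathcal{T}_3$.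
\end{example}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[xscale=1.3,yscale=1.0]
\draw (0,2) -- (-2,1) (0,2) -- (2,1);
\draw (-2,1) -- (-3,0) (-2,1) -- (-2,0) (-2,1) -- (-1,0);
\draw (2,1) -- (1,0) (2,1) -- (2,0) (2,1) -- (3,0);
\node[above] at (0,2) {$U$};
\node[above left] at (-2,1) {$c_0=1$};
\node[above right] at (2,1) {$c_0=-1$};
\fill (-3,0) circle (2.5pt) (-2,0) circle (2.5pt) (-1,0) circle (2.5pt) (1,0) circle (2.5pt) (3,0) circle (2.5pt);
\filldraw[fill=white] (2,0) circle (2.5pt);
\node[below] at (-3,-0.1) {$1$};
\node[below] at (-2,-0.1) {$0$};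
\node[below] at (-1,-0.1) {$-1$};
\node[below] at (1,-0.1) {$1$};
\node[below] at (2,-0.1) {$0$};
\node[below] at (3,-0.1) {$-1$};
\node[below] at (-3.8,-0.1) {$c_1$:};
\end{tikzpicture}
\caption{The two classes modulo $\pi$ and the six classes modulo $\pi^2$ of the unit group $U$ of $\mathbb{F}_3[[\pi]]$, labeled by $c_0=z\bmod\pi$ and $c_1=(z^2-1)/\pi\bmod\pi$. Each filled class contains exactly one root of $(z-1)(z^2-1-\pi)(z^2-1+\pi)$; the empty class contains none.}
\label{fig:tree}
\end{figure}

\section{Every multiple of $q+1$ occurs}\label{sec:all}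

It remains to compare $A+J$ with the exponent $m-1=M$ of the perturbation.

\begin{lemma}\label{lem:ineq}
If $q\ge3$, $m\ge2$ and $(q,m)\notin\{(3,3),(3,7)\}$, then $A+J<M$.
\end{lemma}

\begin{proof}
We show $A+J\le M-1$. If $J=0$, then $A=0$ and $M\ge1$. For $J\ge1$ we use $M\ge D_J$ and $A\le Mq/(q-1)^2$.

Let $q\ge4$. If $J=1$, then $M\ge q-1\ge3$ and $A\le M/3$, so $A+1\le M/3+1\le M-1$. If $J\ge2$, then $A\le\frac49M$, because $q/(q-1)^2$ decreases in $q$, and $M-A\ge\frac59\cdot3\cdot4^{J-1}=\frac53\,4^{J-1}\ge J+1$. The last inequality holds for $J=2$, and its left side quadruples when $J$ grows by one.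

Let $q=3$, so $D_1,D_2,D_3=2,6,18$, and the excluded values are $M=2$ and $M=6$. If $J=1$, then $M\in\{3,4,5\}$, $A=\lfloor M/2\rfloor$, and $A+J=2,3,3$, which is at most $M-1=2,3,4$. If $J=2$, then $7\le M\le17$ and $A=\lfloor M/2\rfloor+\lfloor M/6\rfloor$. For $M=7,8$ we get $A+J=6,7=M-1$, and for $M\ge9$ we get $A+J\le\frac23M+2\le M-1$. If $J\ge3$, then $A\le\frac34M$ and $M-A\ge\frac14\cdot2\cdot3^{J-1}=\frac12\,3^{J-1}\ge J+1$, which holds for $J=3$ and whose left side triples when $J$ grows by one.
\end{proof}

In the two excluded cases $A+J=M$, one too many. There we start from a product with a double root at $z=1$ and choose the sign of the perturbation so that it splits the double root into two.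

\begin{proof}[Proof of Theorem~\ref{thm:B} for $q\ge3$]
By Proposition~\ref{prop:dict}(a) every degree is a positive multiple of $q+1$. Conversely, for each $m\ge1$ we exhibit $H$ as in Lemma~\ref{lem:H}.

\emph{The case $m=1$.} Take $H=z-1$.

\emph{The case $m\ge2$, $(q,m)\notin\{(3,3),(3,7)\}$.} Take $H=R_m+\gamma\pi^{m-1}$ with $\gamma\in\{0,1\}$ chosen so that (ii) holds. The added term has degree below $m$, so (i) follows from Proposition~\ref{prop:R}. By Proposition~\ref{prop:R} and Lemma~\ref{lem:ineq}, each root $r_i$ of $R_m$ satisfies $\operatorname{ord}R_m'(r_i)+\mu_i\le A+J<m-1\le\operatorname{ord}(\gamma\pi^{m-1})$. Lemma~\ref{lem:perturb} gives $m$ distinct roots $\rho_i\equiv r_i\pmod\pi$ of $H$, and they lie in $U$.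

\emph{The case $q=3$, $m=3$.} Take $H=(z-1)^2(z+1)+\pi^2$. The top part is $z^3$ and the coefficient of $z^0\pi^2$ is $1$. With $z=1+\pi w$,
\[
H/\pi^2=w^2(2+\pi w)+1\equiv1-w^2\pmod\pi,
\]
which has the simple roots $w=\pm1$. By (F4), $H$ has two roots $z\equiv1\pm\pi\pmod{\pi^2}$. Also $z=-1$ is a simple root of $H\bmod\pi$ and lifts to a third root. All three are units.

\emph{The case $q=3$, $m=7$.} Here $Y_1=z^2-1$ and $Y_2=Y_1(Y_1^2-\pi^2)$. Take $R=(z-1)Y_2$ and $H=R-\pi^6$. The top part is $z\cdot z^6$. Since $R(0,\pi)=1-\pi^2$, the coefficient of $z^0\pi^6$ in $H$ is $-1$. So (i) and (ii) hold.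

The six roots of $Y_2$ have coordinates $(c_0,c_1,0,\dots)$, one in each class of Figure~\ref{fig:tree}, and $(1,0,0,\dots)$ is $z=1$. So $R$ has the double root $1$ and five simple roots. Near the double root put $z=1+\pi^2w$. Then $Y_1=\pi^2w(-1+\pi^2w)$ and $Y_1^2-\pi^2=\pi^2\bigl(-1+\pi^2w^2(-1+\pi^2w)^2\bigr)$, so
\[
H/\pi^6=w^2(-1+\pi^2w)\bigl(-1+\pi^2w^2(-1+\pi^2w)^2\bigr)-1\equiv w^2-1\pmod\pi .
\]
This gives two distinct roots $z\equiv1\pm\pi^2\pmod{\pi^3}$ of $H$. Now let $r$ be a simple root of $R$. By Lemma~\ref{lem:coord}(a), $\operatorname{ord}(r-r')$ is $1$ if the other root $r'$ has the same $c_0$, and $0$ otherwise; so $\mu=1$. If $c_0=1$, the other roots with the same $c_0$ are $1$, counted twice, and one more, so $\operatorname{ord}R'(r)=3$. If $c_0=-1$, there are two, so $\operatorname{ord}R'(r)=2$. Since $6>3+1$, Lemma~\ref{lem:perturb}(a) gives a root of $H$ congruent to $r$ modulo $\pi^2$. The five simple roots of $R$ lie in five different classes modulo $\pi^2$, none of which is the class of $1$. So $H$ has seven distinct roots, all in $U$.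
\end{proof}

\begin{remark}
For $q=2$ and $m\ge2$ no polynomial $H$ as in Lemma~\ref{lem:H} exists, by Section~\ref{sec:two}; the proof of that lemma does not use $q\ge3$. The construction breaks at its first step: $a_1=D_1=1$, and $Y_1-\pi=z-1-\pi$ has top part $z-\pi$. The inequality $(q-1)^2>q$, which controls both the degrees in Lemma~\ref{lem:Y} and the sum $A$ in Lemma~\ref{lem:ineq}, is false for $q=2$.
\end{remark}

\begin{thebibliography}{9}

\bibitem{FP}
Xander Faber and Clayton Petsche, \emph{Totally $T$-adic functions of small height}, arXiv:2003.05205 (2020).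

\bibitem{Sti}
Stichtenoth, \emph{Algebraic Function Fields and Codes}, 2nd ed.

\end{thebibliography}
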